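# Folding planar graphs: countable quasi-planar graphs are iterated string graphs

## 1. $K_5$, its subdivision, and a hexagon

Take the star $K_{1,5}$, which is planar, and cover it by its five edges, each regarded as a small connected subgraph. Make a new graph: one vertex for each member of the cover, and two of them adjacent when the members share a vertex. All five edges share the center, so the new graph is $K_5$. One step of "cover by connected pieces, then take the intersection graph" has led out of the planar graphs.

Let us name the step. All graphs in these notes are simple and connected, and "countable" includes finite.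

**Definition (cover-intersection-graph).** Let $\mathcal U$ be a family of connected (hence nonempty) subgraphs of a graph $G$ such that every vertex and every edge of $G$ lies in some member of $\mathcal U$. The intersection graph of $\mathcal U$ has vertex set $\mathcal U$, and two members are adjacent if and only if they share a vertex. It is called a cover-intersection-graph of $G$. We refer to passing from $G$ to such a graph as one *operation*.

Now let $S$ be $K_5$ with each edge subdivided once: branch vertices $1,\dots,5$, and for each pair a middle vertex $m_{ij}$ adjacent to $i$ and $j$.

*One operation does not give $S$.* Suppose that $S$ is a cover-intersection-graph of a planar graph $P$, with members $U_i$ for the branch vertices and $U_{ij}$ for the middle vertices. Nonadjacent vertices of $S$ have disjoint members, and adjacent ones have intersecting members. So $U_1,\dots,U_5$ are connected and pairwise disjoint. The ten graphs $U_{ij}$ are connected and pairwise disjoint, and $U_{ij}$ meets $U_i$ and $U_j$ but no other $U_k$. Pick a shortest path in $U_{ij}$ from $U_i$ to $U_j$. It has no inner vertex in any $U_k$, and its two ends are different because $U_i\cap U_j=\emptyset$. In each $U_i$ pick a finite tree containing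 the ends of the four paths that arrive there. The five trees and ten paths form a finite subgraph of $P$; contracting each tree to a point, and each path to an edge, gives $K_5$. A planar graph has no $K_5$ minor, a contradiction.

*A few operations do give $S$.* Delete $m_{12}$ from $S$. What is left is a subdivision of $K_5$ minus an edge, which is planar. At vertex $3$ attach a new hexagon with vertices, in cyclic order,
$$3,\quad m_{13}',\quad 1',\quad m_{12}',\quad 2',\quad m_{23}'.$$
The resulting graph $P$ is planar, since the hexagon hangs at one vertex. Think of the primes as labels to be forgotten. Then $P$ maps to $S$ by a graph homomorphism that hits every vertex and edge. Now merge, in rounds, vertices that have the same label and have a common neighbor.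

* Round 1. The vertices $m_{13}$ and $m'_{13}$ have the common neighbor $3$, so they merge; so do $m_{23}$ and $m'_{23}$. The vertices $1,1'$ have no common neighbor yet, nor have $2,2'$.
* Round 2. Now $1$ and $1'$ have the common neighbor $m_{13}$, so they merge; likewise $2$ and $2'$, through $m_{23}$.

The result is exactly $S$: the hexagon has been zipped onto the rest, and $m'_{12}$ has become the missing middle vertex. We shall see in Section 3 that one round of such merging is always realized by two operations. So $S$ is reached from a planar graph by four operations.

How far does this go? Is *every* finite graph obtained from a planar graph by finitely many operations? And which infinite graphs are?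

## 2. Quasi-planar graphs and iterated string graphs

**Definition (string graphs).** A *string graph* is a cover-intersection-graph of a planar graph. An *iterated string graph* is a graph obtained from a planar graph by finitely many operations. No edge may be subdivided at any stage.

So $K_5$ is a string graph, and $S$ is not a string graph but (granting Section 3) is an iterated one.

**Definition (quasi-isometric embedding).** Let $H,Q_0$ be graphs with their graph metrics, and let $M\ge1$, $A\ge0$. A map $\varphi:V(H)\to V(Q_0)$ is an $(M,A)$-quasi-isometric embedding if
$$\tfrac1M d_H(u,v)-A\ \le\ d_{Q_0}(\varphi(u),\varphi(v))\ \le\ M\,d_H(u,v)+A\qquad\text{for all }u,v\in V(H).$$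
It is a quasi-isometry if it is also coarsely onto: every vertex of $Q_0$ is within some fixed distance of the image. Being quasi-isometric is symmetric up to changing the constants. A graph is *quasi-planar* if it is $(M,A)$-quasi-isometric to a planar graph for some constants $M,A$.

*Examples.* A finite graph is quasi-isometric to a single vertex: take $M=1$ and $A$ its diameter. So every finite graph is quasi-planar. For an infinite example, let $Z$ have vertex set $\mathbb Z\times\{1,\dots,5\}$, with distinct $(m,i),(n,j)$ adjacent if and only if $|m-n|\le1$. It contains $K_5$, so it is not planar. The distance between $(m,i)$ and $(n,j)$ is $|m-n|$ if $m\ne n$, and it is $1$ if $m=n$, $i\neq j$. So $(m,i)\mapsto m$ is a $(1,1)$-quasi-isometry from $Z$ to the two-way infinite path.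

The problem comes from Agelos Georgakopoulos, Chiara Molinari, "Quasi-isometries, contractions, and intersection graphs", arXiv:2608.10164 (2026). It is posed against the following known result: *a graph is quasi-planar if and only if it can be obtained from a planar graph by iterating, a bounded number of times, the operations (a) subdividing each edge into a path of bounded length and (b) taking a cover-intersection-graph.* In particular every iterated string graph is quasi-planar. The problem asks whether (a) can be dropped: is every countable quasi-planar graph an iterated string graph, and in particular is every finite graph one? The answer is **yes**, in the following form.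

**Theorem 1.** Let $H$ be a countable graph with an $(M,A)$-quasi-isometric embedding $\varphi$ into a planar graph $Q_0$. Then $H$ is obtained from a planar graph by at most $3N$ operations, where
$$c=\lfloor M+A\rfloor,\quad a=\lfloor MA\rfloor,\quad \ell=\lfloor M(2c+1+A)\rfloor,\quad J=a+1,\quad N=J+a+\ell c(J+1).$$

**Corollary.** For a countable graph $G$ the following are equivalent: (1) $G$ is quasi-planar; (2) $G$ quasi-isometrically embeds in a planar graph; (3) $G$ is an iterated string graph.

The corollary follows at once: (1)$\Rightarrow$(2) is trivial, (2)$\Rightarrow$(3) is Theorem 1, and (3)$\Rightarrow$(1) is the known result just quoted.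

A graph has *radius at most $r$* if some vertex is within distance $r$ of all vertices. Every finite graph has radius at most $r$ for suitable $r$.

**Theorem 2.** Every countable graph of radius at most $r$ is obtained from a planar graph by at most $2r$ operations. For every $r\ge1$ there is a finite graph of radius at most $r$ that cannot be obtained from a planar graph with fewer than $2r$ operations.

So no fixed number of operations suffices, even for finite graphs.

For the graph $Z$ above, Theorem 1 has $c=2$, $a=1$, $\ell=6$, $J=2$, $N=39$, so at most $117$ operations suffice. Theorem 2 says nothing about $Z$, since its radius is infinite.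

A graph with at most two vertices is planar and needs no operation. **From now on $H$ has at least three vertices.**

## 3. Two operations merge vertices at distance two

The merging in Section 1 has to be expressed through cover-intersection-graphs. For a partition $\mathcal Y$ of $V(X)$, the *simple quotient* $X/\mathcal Y$ has vertex set $\mathcal Y$, with distinct classes $Y,Z$ adjacent if and only if $X$ has an edge with one end in $Y$ and the other in $Z$. A direct attempt would cover $X$ by pieces, one for each class. But two adjacent vertices, taken as one-vertex pieces, do not intersect. If one passes to the line graph first, a vertex becomes the set of edges at it, and adjacent vertices do share something: the edge between them.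

**Lemma 1.** Let $X$ be a connected graph with an edge. Let $\mathcal Y$ be a partition of $V(X)$ such that any two members of a class $Y$ are linked by a sequence inside $Y$ whose consecutive terms are at distance at most $2$ in $X$. Suppose $|\mathcal Y|\ge3$. Then $X/\mathcal Y$ is obtained from $X$ by two operations.

*Proof.* **First operation.** Cover $X$ by all its edges, each taken as a $K_2$-subgraph. Every vertex is covered, since $X$ has no isolated vertex. The intersection graph is the line graph $L(X)$: its vertices are the edges of $X$, adjacent if and only if they share an end.

**Second operation.** For $Y\in\mathcal Y$ let $E(Y)\subseteq V(L(X))$ be the set of edges of $X$ with at least one end in $Y$, and let $U_Y$ be the subgraph of $L(X)$ induced on $E(Y)$. We check four things.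

*Each $U_Y$ is connected.* It is nonempty, as $X$ has no isolated vertices. The edges of $X$ at a given $y\in Y$ are pairwise adjacent in $L(X)$; call them the star of $y$. So it suffices to connect the stars of $y,y'\in Y$ with $1\le d_X(y,y')\le2$. If $y,y'$ are adjacent, both stars contain the edge $yy'$. If they have a common neighbor $z$, then $yz$ and $y'z$ lie in $E(Y)$ and are adjacent in $L(X)$, because they share $z$.

*The $U_Y$ cover $L(X)$.* The vertex $xy$ of $L(X)$ lies in $U_{[x]}$, where $[x]$ is the class of $x$. If $e,f$ are adjacent in $L(X)$ and share the end $x$, then both lie in $E([x])$, so the edge $ef$ lies in the induced graph $U_{[x]}$.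

*The intersections are right.* Let $Y\ne Z$. An edge $e$ of $X$ lies in $E(Y)\cap E(Z)$ if and only if it has an end in $Y$ and an end in $Z$. So $U_Y,U_Z$ share a vertex if and only if $Y,Z$ are adjacent in $X/\mathcal Y$.

*Different classes give different members.* Suppose $E(Y)=E(Z)$ with $Y\ne Z$. Every edge meeting $Y\cup Z$ lies in $E(Y)\cup E(Z)$, hence in both sets, hence joins $Y$ to $Z$. So no edge leaves $Y\cup Z$, and $V(X)=Y\cup Z$ by connectedness. This contradicts $|\mathcal Y|\ge3$. $\square$

*A check.* Let $X$ be the path $x\,z\,x'\,w$, with classes $\{x,x'\},\{z\},\{w\}$. Then $L(X)$ is a path $e_1e_2e_3$ with $e_1=xz$, $e_2=zx'$, $e_3=x'w$. The three members have vertex sets $\{e_1,e_2,e_3\}$, $\{e_1,e_2\}$, $\{e_3\}$. The first meets the other two, which are disjoint. That is the quotient path $z - [x] - w$. If we drop $w$, the classes $\{x,x'\}$ and $\{z\}$ both give $\{e_1,e_2\}$. The cover would then have only one member, and this is why three classes are required.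

## 4. Folding over $H$, and walks that are trivial

**The folding sequence.** Let $\pi:P\to H$ be a graph homomorphism (edges go to edges), with $P$ connected and $\pi$ surjective on vertices and on edges. Put $X_0=P$, $\pi_0=\pi$. Given $\pi_i:X_i\to H$, let $\sim_i$ be the equivalence relation on $V(X_i)$ generated by
$$x\sim x'\quad\text{if }\pi_i(x)=\pi_i(x')\text{ and }x,x'\text{ have a common neighbor in }X_i .$$
Put $X_{i+1}=X_i/{\sim_i}$ with the induced map $\pi_{i+1}:X_{i+1}\to H$.

Each class lies in one fiber of $\pi_i$, so $\pi_{i+1}$ is well defined. Adjacent vertices of $X_i$ have different images in $H$, so they lie in different classes, and every edge of $X_i$ survives as an edge of $X_{i+1}$. Hence $\pi_{i+1}$ is again a homomorphism, surjective on vertices and edges, and $X_{i+1}$ is connected. Lemma 1 applies to the partition into $\sim_i$-classes: generating pairs are at distance at most $2$, and there are at least three classes because they map onto $V(H)$, which has at least three elements. So: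

> $X_k$ is obtained from $P$ by $2k$ operations.

If $\pi_k$ is injective on vertices, it is an isomorphism $X_k\cong H$: it is a bijective homomorphism, and each edge of $H$ is the image of an edge, whose ends must be the unique preimages. So the program is: **find a planar $P$ and a map $\pi:P\to H$ such that boundedly many folds make all fibers into single points.** In Section 1 two folds did this for $S$.

**Trees are not enough.** The cheapest planar graphs are trees, and it is tempting to unroll $H$ into a tree $P$ and fold it back. This fails whenever $H$ is not a tree. To see it, recall the universal cover $\tau:T\to H$: a tree $T$ with a surjective homomorphism that maps the neighbors of each $t$ bijectively to the neighbors of $\tau(t)$. Walks lift uniquely once the starting point is chosen. If $P$ is a tree, then $\pi$ lifts to a homomorphism $\lambda:P\to T$ with $\tau\lambda=\pi$. If $x,x'$ have the same image in $H$ and a common neighbor $z$, then $\lambda(x),\lambda(x')$ are neighbors of $\lambda(z)$ with the same image under $\tau$, so $\lambda(x)=\lambda(x')$. Hence $\lambda$ passes to $X_1$, and by the same argument to every $X_i$, as a homomorphism $\lambda_i:X_i\to T$ with $\tau\lambda_i=\pi_i$. If some $\pi_k$ were an isomorphism,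 $\lambda_k$ would be an injective homomorphism from $X_k\cong H$ into a tree, so $H$ would be a tree. Folding does not create cycles of $H$: they must already be in $P$, as the hexagon was.

**Which vertices get folded together.** For a walk $\alpha$ in $H$ let $|\alpha|$ be its length and $\alpha^{-1}$ its reverse; write concatenation as juxtaposition. Write $\alpha\simeq\alpha'$ if the walks have the same ends and are related by inserting and deleting backtracks $(u,v,u)\leftrightarrow(u)$. This is equality in the fundamental groupoid of the graph $H$. A closed walk is *trivial* if it is $\simeq$ a constant walk. For example $(u,v,w,v,u)$ is trivial, and so is every $\alpha^{-1}\alpha$. Each insertion or deletion changes the length by $2$, so a trivial closed walk has even length.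

Lifting to $T$ turns a backtrack into a backtrack, because $\tau$ is injective on neighborhoods. So inserting or deleting a backtrack does not move the endpoint of the lift. In particular *a trivial closed walk lifts to a closed walk in $T$*.

The next lemma is the engine of both theorems. It says when two vertices of $P$ get merged, and in how many folds.

**Lemma 2.** Let $(x_0,\dots,x_m)$ be a walk in $P$ whose image $(\pi(x_0),\dots,\pi(x_m))$ is a trivial closed walk. Then $x_0,x_m$ have the same image in $X_k$ for every $k\ge m/2$.

*Proof.* Lift the image walk to a closed walk $(t_0,\dots,t_m)$ in $T$, $t_0=t_m$. Going from $t_0$ to $t_i$ forward or backward gives $d_T(t_0,t_i)\le\min(i,m-i)\le m/2$ for all $i$.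

*Claim.* If $0\le p\le q\le m$, $t_p=t_q$, and $d_T(t_p,t_i)\le j$ for all $p\le i\le q$, then $x_p,x_q$ have the same image in $X_j$.

The idea is to fold the outermost tips of the tree walk first and work toward $t_p$. We use induction on $j$. If $j=0$, then $t_i=t_p$ for all $i\in[p,q]$; since consecutive $t_i$ are adjacent and so distinct, $p=q$.

Let $j\ge1$ and $s=t_p$. Split $[p,q]$ at the indices $i$ with $t_i=s$. Each piece again satisfies the hypothesis with the same $j$, and "same image in $X_j$" is transitive. So we may assume $p<q$ and $t_i\ne s$ for $p<i<q$. Then $q\ge p+2$, because $t_{p+1}\ne s$. The vertices $t_{p+1},\dots,t_{q-1}$ lie in one component of $T-s$. As $T$ is a tree, that component contains exactly one neighbor $s'$ of $s$. So $t_{p+1}=t_{q-1}=s'$, and for $p<i<q$ the path from $s$ to $t_i$ starts with $s'$, which gives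
$$d_T(s',t_i)=d_T(s,t_i)-1\le j-1 .$$
By induction $x_{p+1}$ and $x_{q-1}$ have the same image in $X_{j-1}$. The images of $x_p$ and $x_q$ in $X_{j-1}$ are both adjacent to it (edges survive folding), and both lie over $\tau(s)\in V(H)$. So they are equal or get identified in $X_j$. This proves the claim.

Apply the claim with $p=0$, $q=m$, $j=\lfloor m/2\rfloor$. Since each $X_{i+1}$ is a quotient of $X_i$, the conclusion persists for larger $k$. $\square$

The lemma gives a price list: joining $x$ to $x'$ in $P$ by a walk of length $m$ with trivial image buys their identification for $m/2$ folds. One more point will matter. For a fixed $k$, "same image in $X_k$" is an equivalence relation, so a chain of identifications, each of price at most $k$, still costs only $k$.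

## 5. Radius $r$: a bouquet that folds in $r$ rounds

We prove the upper bound of Theorem 2. Since cycles of $H$ must be present in $P$, the simplest way to supply them while keeping $P$ planar is to hang all of them at one vertex.

Let $o\in V(H)$ have all vertices within distance $r$, and let $T_0$ be a breadth-first spanning tree of $H$ rooted at $o$. Let $\theta_v$ be the tree path from $o$ to $v$, so $|\theta_v|=d_H(o,v)\le r$.

**Construction of $P$.** Let $P$ be the union of the following *petals*, glued only at the common vertex $o$, with $\pi:P\to H$ as indicated:

* for each $v\ne o$, a path of length $|\theta_v|$ starting at $o$, mapped by $\theta_v$;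
* for each edge $uv\notin E(T_0)$, a cycle through $o$ mapped by the closed walk $\theta_u\,(u,v)\,\theta_v^{-1}$. Its length is at least $3$, because all edges at $o$ belong to $T_0$ and so $u,v\ne o$.

**$P$ is planar.** Recall that a finite graph is planar if and only if all its blocks are. Each block of a finite subgraph of $P$ is a cycle, a single edge, or a vertex, so all finite subgraphs of $P$ are planar. Since $H$ is countable, so is $P$. A countable graph with no subdivision of $K_5$ or $K_{3,3}$ is planar (G. A. Dirac and S. Schuster, *A theorem of Kuratowski*, Indag. Math. 16 (1954) 343–348). A subdivision of $K_5$ or $K_{3,3}$ would be a finite nonplanar subgraph, so $P$ is planar.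

**$\pi$ is surjective on vertices and edges.** Every vertex $v\neq o$ is the end of its path petal. An edge of $T_0$ is the last edge of $\theta_v$ for its end $v$ farther from $o$. An edge outside $T_0$ lies on the image of its cycle petal.

**All fibers collapse in $r$ folds.** Let $y\in\pi^{-1}(v)$. On a path petal for $w$, the part from $o$ to $y$ maps to an initial segment of $\theta_w$ ending at $v$, which is $\theta_v$. On a cycle petal, $y$ is on the $\theta_u$ side or on the side of the second tree path, and the same holds on that side. So $y$ is joined to $o$ in $P$ by a walk projecting to $\theta_v^{-1}$. Hence any $y,y'\in\pi^{-1}(v)$ are joined, through $o$, by a walk that projects to $\theta_v^{-1}\theta_v$. This is trivial, of length at most $2r$. By Lemma 2, $y$ and $y'$ coincide in $X_r$. So $\pi_r$ is injective, $H\cong X_r$, and $H$ is obtained from $P$ by $2r$ operations. This proves the upper bound in Theorem 2, and with it that every finite graph is an iterated string graph.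

*Example.* For $H=K_5$ and $r=1$, $P$ consists of four pendant edges and six triangles at $o$. All copies of a vertex $v\ne o$ are neighbors of $o$, so one fold merges them and yields $K_5$.

**Where this stops.** For a graph of infinite radius such as $Z$, the walk from $y$ through $o$ to $y'$ has length $2d_H(o,v)$, which is unbounded, so Lemma 2 gives no single $k$. This is not a weakness of the lemma: with this $P$, the folding really does not finish. Call $d_H(o,\pi(x))$ the level of $x$. *Two distinct vertices of $P$ in the same fiber are identified in $X_i$ if and only if their level is at most $i$.* For $i=0$ this holds, since only $o$ itself lies over $o$. Suppose it holds for $i$. Two vertices at level $i+1$ over the same $v$ have petal neighbors over the parent of $v$, which are equal in $X_i$; so they are identified in $X_{i+1}$. Now suppose that two distinct vertices $x,x'$ of $P$ at level at least $i+2$ lie over the same vertex and that their images in $X_i$ have a common neighbor. These images are single points $\{x\},\{x'\}$. Levels of adjacent vertices differ by at most $1$, so the common neighbor has level at least $i+1$ and is also a single point $\{z\}$. So $x,x'$ are the two petal neighbors of $z\neq o$ in $P$. But these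 have different images in $H$: inside a tree path they are the parent and a child of $\pi(z)$, and at the end $u$ of $\theta_u$ on the cycle for $uv$ they lie over the parent of $u$ and over $v$, which differ as $uv\notin E(T_0)$. This contradiction proves the claim. In $Z$, with $o=(0,1)$ and $R\ge1$, the vertex $(R,1)$ has level $R$ and lies on edges outside $T_0$ (those to the other vertices $(R,j)$), so it has at least two copies in $P$. Hence no $X_i$ is isomorphic to $H=Z$ via $\pi_i$.

## 6. Unbounded radius: base points spread over a planar graph

Let $H$, $\varphi:V(H)\to V(Q_0)$ and the constants be as in Theorem 1. The trips through $o$ were too long. So we need base points everywhere, with the bouquet of short cycles hung at each of them. The base points must be connected by roads in a planar way, and the graph $Q_0$ provides the roads. The new difficulty is that the roads must be mapped to $H$ somehow, and then a trip along a road projects to a walk over which we have no control beyond its length. The remedy is to hang at every base point *all* closed walks of length at most $N$. A tour around the right cycle cancels the projection of the road and replaces it by the walk we want. This is the transfer move of Section 7. Here we build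 $P$.

**Arithmetic.** Since $M\ge1$, we have $c\ge1$ and $\ell\ge3$; also $J\ge1$. Thus $\ell c(J+1)\ge2\ell\ge6$, and
$$N\ \ge\ J+a+2\ell\ \ge\ 2a+7 .$$
In particular $N\ge4$, and $2\ell$, $2a+2$, $2J$ are all at most $N$.

**Step 1: the road map $Q$.** We cut $Q_0$ down to a connected countable part near the image of $\varphi$. For adjacent $u,v$ in $H$, $d_{Q_0}(\varphi(u),\varphi(v))\le M+A$, so this distance is at most $c$. For each edge $uv$ of $H$ fix a path of length at most $c$ in $Q_0$ joining $\varphi(u)$ and $\varphi(v)$ (possibly of length $0$). Let $Q\subseteq Q_0$ be the union of these paths. It contains $\varphi(V(H))$. It is connected because $H$ is, countable because $H$ is, and planar as a subgraph of $Q_0$. Following the fixed paths along a walk of length $j$ in $H$ from $u$ to $v$ we get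
$$d_Q(\varphi(u),\varphi(v))\le cj.\tag{1}$$

**Step 2: a vertex of $H$ for each vertex of $Q$.** For $q\in V(Q)$ choose $h_q\in V(H)$ as follows. If $q\in\varphi(V(H))$, take $h_q$ with $\varphi(h_q)=q$. Otherwise $q$ lies on the path fixed for some edge $uv$; take $h_q=u$. In both cases
$$d_Q(q,\varphi(h_q))\le c.\tag{2}$$

**Step 3: short walks from $h_{\varphi(v)}$ to $v$.** The map $\varphi$ need not be injective, so $h_{\varphi(v)}$ may differ from $v$, but not by much. For $v\in V(H)$ we have $\varphi(h_{\varphi(v)})=\varphi(v)$, so the lower inequality for $\varphi$ gives $\frac1M d_H(h_{\varphi(v)},v)-A\le0$, that is, $d_H(h_{\varphi(v)},v)\le MA$. Fix a geodesic $\delta_v$ in $H$ from $h_{\varphi(v)}$ to $v$; thus $|\delta_v|\le a$.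

**Step 4: images of the roads.** Let $qq'\in E(Q)$. By (2), $d_{Q_0}(\varphi(h_q),\varphi(h_{q'}))\le c+1+c=2c+1$. Hence $d_H(h_q,h_{q'})\le M(2c+1+A)$, so it is at most $\ell$. So there is a walk $\sigma_{qq'}$ in $H$ from $h_q$ to $h_{q'}$ with $1\le|\sigma_{qq'}|\le\ell$: a geodesic if $h_q\ne h_{q'}$, and a back-and-forth walk of length $2$ otherwise. We fix one such walk for each edge of $Q$ and use its reverse in the other direction.

**Step 5: the graph $P_0$.** Replace each edge $qq'$ of $Q$ by a path of length $|\sigma_{qq'}|$, and call the result $P_0$. Define $\pi:P_0\to H$ by $q\mapsto h_q$ and by $\sigma_{qq'}$ along the path replacing $qq'$. This is a homomorphism. The subdivision only describes the planar graph from which we start; it is not used as an operation. A walk of length $n$ in $Q$ gives a walk of length at most $\ell n$ in $P_0$.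

**Step 6: the graph $P$.** For each $q\in V(Q)$ and each closed walk $\omega$ of $H$ based at $h_q$ with $3\le|\omega|\le N$, attach at $q$ a new cycle $C_{q,\omega}$ of length $|\omega|$ that shares only $q$ with the rest, and map it to $H$ by $\omega$, starting at $q$. The result is a connected graph $P$ with a homomorphism $\pi:P\to H$.

**Step 7: $P$ is planar.** $P$ is countable, because $Q$ is countable and $H$ has only countably many walks of length at most $N$. Each block of a finite subgraph of $P$ lies in $P_0$, a subdivision of the planar graph $Q$, or in one cycle $C_{q,\omega}$. So every finite subgraph is planar, and $P$ is planar by the theorem of Dirac and Schuster, as in Section 5.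

**Step 8: $\pi$ is surjective on edges, hence on vertices.** Let $uv$ be an edge of $H$. The closed walk $\delta_u\,(u,v,u)\,\delta_u^{-1}$ at $h_{\varphi(u)}$ runs through $uv$ and has length at most $2a+2\le N$. If its length is at least $3$, the cycle for it at $q=\varphi(u)$ hits $uv$. If its length is $2$, then $h_{\varphi(u)}=u$, and we use $(u,v,u,v,u)$ instead, of length $4\le N$.

So the folding sequence $X_0=P,X_1,X_2,\dots$ over $H$ is defined.

## 7. Canonical vertices and the transfer move

Put $k=\lfloor 3N/2\rfloor$, and write $x\equiv y$ if $x,y\in V(P)$ have the same image in $X_k$. By Lemma 2, $x\equiv y$ whenever $x$ and $y$ are joined in $P$ by a walk of length $m\le3N$ with trivial image: $m$ is even, so $m/2$ is an integer that is at most $3N/2$, hence at most $k$. We shall show that each fiber $\pi^{-1}(v)$ is a single $\equiv$-class, by moving every vertex of it to one standard vertex.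

**Canonical vertices.** These are vertices of $P$ that can be named by a base point and a walk in $H$. For $q\in V(Q)$ and a walk $\alpha$ in $H$ starting at $h_q$ with $|\alpha|\le N/2$, define $p(q,\alpha)\in V(P)$:

* if $|\alpha|=0$, it is $q$;
* if $|\alpha|\ge2$, it is the vertex at position $|\alpha|$ on $C_{q,\alpha\alpha^{-1}}$;
* if $|\alpha|=1$, it is the vertex at position $1$ on $C_{q,\alpha\alpha^{-1}\alpha\alpha^{-1}}$.

The cycles exist: their lengths are $2|\alpha|\in[4,N]$ and $4\le N$ respectively. In each case $P$ contains a walk from $q$ to $p(q,\alpha)$ of length $|\alpha|$ that projects to $\alpha$. In particular $p(q,\alpha)$ lies over the last vertex of $\alpha$.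

**Step (i): every vertex $y$ of $P$ satisfies $y\equiv p(q,\alpha)$ for some $q$ and some $\alpha$ with $|\alpha|\le N/2$.** This replaces arbitrary vertices by canonical ones. There is a walk in $P$ from some $q\in V(Q)$ to $y$ of length at most $N/2$: on a cycle $C_{q,\omega}$ take the shorter side; on a subdivided edge of $Q$ go to one of its ends, at a length at most $\ell\le N/2$. Let $\alpha$ be the projection of that walk. The walk from $y$ to $q$ and on to $p(q,\alpha)$ projects to $\alpha^{-1}\alpha$, which is trivial, and has length at most $N$. So $y\equiv p(q,\alpha)$.

**Step (ii): transfer.** This is the move that changes the base point. *Let $\beta$ be a walk in $P_0$ from $q$ to $q'$ $(q,q'\in V(Q))$, let $\gamma$ be a walk in $H$ from $h_q$ to $h_{q'}$ with $|\gamma|+|\beta|\le N$, and let $\alpha,\alpha'$ be walks starting at $h_q,h_{q'}$ with $|\alpha|,|\alpha'|\le N/2$ and $\alpha\simeq\gamma\alpha'$. Then $p(q,\alpha)\equiv p(q',\alpha')$.*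

Let $\hat\beta=\pi(\beta)$, the uncontrolled projection of the road, and let $\omega=\gamma\hat\beta^{-1}$, a closed walk at $h_q$ of length at most $N$. Suppose first that $|\omega|\ge3$, so that $C_{q,\omega}$ exists. Walk in $P$ as follows:

1. from $p(q,\alpha)$ to $q$, projecting to $\alpha^{-1}$;
2. once around $C_{q,\omega}$, projecting to $\gamma\hat\beta^{-1}$;
3. along $\beta$ to $q'$, projecting to $\hat\beta$;
4. from $q'$ to $p(q',\alpha')$, projecting to $\alpha'$.

The projection is
$$\alpha^{-1}\gamma\hat\beta^{-1}\hat\beta\alpha'\ \simeq\ \alpha^{-1}\gamma\alpha'\ \simeq\ \alpha^{-1}\alpha ,$$
which is trivial. The tour has turned the road $\hat\beta$ into $\gamma$. The length is at most $\frac N2+N+N+\frac N2=3N$, so $p(q,\alpha)\equiv p(q',\alpha')$.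

If $|\omega|\le2$, there is no cycle $C_{q,\omega}$, but none is needed. A closed walk of length $0$ is constant, one of length $2$ is a backtrack, and length $1$ is impossible; so $\omega$ is trivial and $\gamma\simeq\hat\beta$. Omit the tour: the projection $\alpha^{-1}\hat\beta\alpha'\simeq\alpha^{-1}\gamma\alpha'$ is trivial, and the walk is only shorter.

**Step (iii): reduction.** We use transfer to shorten $\alpha$ until its length is at most $J$. Let $\alpha=(a_0=h_q,a_1,\dots,a_s=v)$ with $J<s\le N/2$. We move the base point to the image of the $J$-th vertex of $\alpha$. Put
$$q'=\varphi(a_J),\quad \delta=\delta_{a_J},\quad \gamma=(a_0,\dots,a_J)\,\delta^{-1},\quad \alpha'=\delta\,(a_J,\dots,a_s).$$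
Recall that $\delta$ runs from $h_{q'}$ to $a_J$. So $\gamma$ runs from $h_q$ to $h_{q'}$, $\alpha'$ starts at $h_{q'}$ and ends at $v$, and $\gamma\alpha'\simeq\alpha$, as $\delta^{-1}\delta$ cancels. The lengths are $|\gamma|\le J+a$ and $|\alpha'|\le a+s-J=s-1$: we cut off $J=a+1$ steps and paid at most $a$. This is why $J=a+1$. By (2) and by (1) applied to the walk $(a_0,\dots,a_J)$,
$$d_Q(q,q')\le d_Q(q,\varphi(h_q))+d_Q(\varphi(h_q),\varphi(a_J))\le c+cJ ,$$
so there is a walk $\beta$ in $P_0$ from $q$ to $q'$ with $|\beta|\le\ell c(J+1)$. Hence
$$|\gamma|+|\beta|\le J+a+\ell c(J+1)=N ,$$
which is how $N$ was chosen. By (ii), $p(q,\alpha)\equiv p(q',\alpha')$ with $|\alpha'|<|\alpha|$. Iterating, $p(q,\alpha)\equiv p(q'',\alpha'')$ for some $q''$ and some $\alpha''$ ending at $v$ with $|\alpha''|\le J$. The number of iterations does not affect $k$, because $\equiv$ is transitive.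

**Step (iv): termination.** We move a short $\alpha$ to the standard vertex over its end. Let $\alpha$ be a walk from $h_q$ to $v$ with $|\alpha|\le J$ (recall $J\le N/2$). Take $q'=\varphi(v)$, $\alpha'=\delta_v$, which starts at $h_{q'}$ and has length at most $a\le N/2$, and $\gamma=\alpha\delta_v^{-1}$. Then $\gamma\alpha'\simeq\alpha$ and $|\gamma|\le J+a$. As before, (1) and (2) give $d_Q(q,\varphi(v))\le c+cJ$, hence a walk $\beta$ in $P_0$ from $q$ to $\varphi(v)$ with $|\beta|\le\ell c(J+1)$, so $|\gamma|+|\beta|\le N$. By (ii), $p(q,\alpha)\equiv p(\varphi(v),\delta_v)$.

**Conclusion.** Let $y\in\pi^{-1}(v)$. In (i), $\alpha$ ends at $\pi(y)=v$, and all walks produced in (iii) still end at $v$. So (i), (iii), (iv) give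
$$y\equiv p(\varphi(v),\delta_v)\qquad\text{for every }y\in\pi^{-1}(v).$$
The right-hand side depends only on $v$. Hence $\pi_k$ is injective on vertices, $X_k\cong H$, and by Section 4 the graph $H$ is obtained from the planar graph $P$ by $2k\le3N$ operations. This proves Theorem 1. $\blacksquare$

**Remark (uncountable graphs).** Countability was used only to pass from "all finite subgraphs are planar" to "planar". If "planar" is taken to mean that all finite subgraphs are planar, then Theorem 1 and the upper bound of Theorem 2 hold verbatim for graphs of any cardinality.

## 8. A subdivided $K_5$ under a cone needs $2r$ operations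

It remains to prove the lower bound in Theorem 2. In Section 1 we saw that $S$ is not obtained by one operation, by pulling a $K_5$ minor back to the planar graph. We now pull it back through many operations. Sets that are far apart in $H$ become closer at each step back, but only by $1$. So a $K_5$ whose parts are at mutual distance $2r$ survives $2r-1$ steps. To keep the radius at most $r$ we add a cone that leaves those distances at $2r$.

**The graph $H_r$.** Let $F_r$ be $K_5$ with every edge replaced by a path of length $4r$. Let $H_r$ consist of $F_r$, a new vertex $o$, and for each $x\in V(F_r)$ a path (a "leg") of length $r$ from $o$ to $x$, the legs being otherwise disjoint from each other and from $F_r$. All vertices are within distance $r$ of $o$. A path between two vertices of $F_r$ either stays in $F_r$ or enters a leg; inner vertices of legs have degree $2$, so it must then run to $o$ and leave $o$ along another full leg, for a length of at least $2r$. Conversely, any two distinct vertices of $F_r$ are joined by two legs. So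
$$d_{H_r}(x,y)=\min(d_{F_r}(x,y),2r)\qquad(x,y\in V(F_r)).\tag{3}$$

**Pulling sets back.** Suppose $H_r=G_0$ is obtained from a planar graph $P=G_n$ by $n$ operations, where $G_{i-1}$ is the cover-intersection-graph of $G_i$ for the family $\{U_w:w\in V(G_{i-1})\}$. For nonempty $W\subseteq V(G_{i-1})$ let
$$W^\downarrow=\bigcup_{w\in W}V(U_w)\subseteq V(G_i).$$
Three properties:

* (a) *If $W$ induces a connected subgraph, so does $W^\downarrow$.* Each $U_w$ is connected, and adjacent $w,w'$ have intersecting $U_w,U_{w'}$.
* (b) *If $W\cap W'\ne\emptyset$, then $W^\downarrow\cap W'^\downarrow\ne\emptyset$.* Both contain $V(U_w)$ for a common $w$.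
* (c) *$d(W^\downarrow,W'^\downarrow)\ge d(W,W')-1$.* Let $x_0x_1\dots x_t$ be a path in $G_i$ with $x_0\in U_w$, $x_t\in U_{w'}$, $w\in W$, $w'\in W'$. If $t=0$, then $U_w,U_{w'}$ share $x_0$, so $d(w,w')\le1$. If $t\ge1$, choose for each $j$ a member $U_{w_j}$ containing the edge $x_{j-1}x_j$; here we use that every *edge* is covered. In the sequence $w,w_1,\dots,w_t,w'$, consecutive members share $x_0,x_1,\dots,x_t$ respectively, so they are equal or adjacent. Hence $d(w,w')\le t+1$.

For nonempty $W\subseteq V(H_r)$ let $W^*\subseteq V(P)$ be the result of applying ${}^\downarrow$ $n$ times. Applying (c) $n$ times, we see that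
$$d_{H_r}(W,W')\ge n+1\quad\text{implies}\quad W^*\cap W'^*=\emptyset .\tag{4}$$

**The parts of the $K_5$.** Let $B_i$ $(1\le i\le5)$ be the set of vertices of $F_r$ at $F_r$-distance at most $r$ from the $i$-th branch vertex, and let $D_{ij}$ be the set of vertices of the $i$–$j$ path at positions $r,\dots,3r$. All these sets are connected. $D_{ij}$ meets $B_i$ (at position $r$) and $B_j$ (at position $3r$). We bound $F_r$-distances.

* $B_i$ and $B_j$, $i\ne j$: the branch vertices are at distance $4r$, so the distance is at least $4r-2r=2r$.
* $D_{ij}$ and $D_{kl}$, $\{i,j\}\ne\{k,l\}$: a path between them leaves the $i$–$j$ path at one of its ends, after at least $r$ steps, and reaches $D_{kl}$ from an end of the $k$–$l$ path, for at least $r$ further steps. So the distance is at least $2r$.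
* $D_{ij}$ and $B_k$, $k\ne i,j$: a path between them passes through branch vertex $i$ or $j$ after at least $r$ steps. From there it is at least $4r-r=3r$ to $B_k$. So the distance is at least $4r$.

By (3), all these distances are at least $2r$ in $H_r$.

**The contradiction.** Suppose $n\le2r-1$. Then $2r\ge n+1$, and (a), (b), (4) give in $P$:

* the $B_i^*$ are connected and pairwise disjoint;
* the $D_{ij}^*$ are connected and pairwise disjoint, and $D_{ij}^*$ is disjoint from $B_k^*$ for $k\ne i,j$;
* $D_{ij}^*$ meets $B_i^*$ and $B_j^*$.

This is the situation of Section 1. Take a shortest path inside $D_{ij}^*$ from $B_i^*$ to $B_j^*$. It has positive length, as $B_i^*\cap B_j^*=\emptyset$. It has no inner vertex in $B_i^*\cup B_j^*$ because it is shortest, and none in the other $B_k^*$ because $D_{ij}^*$ avoids them. The ten paths are pairwise disjoint. In each $B_i^*$ choose a finite subtree of the subgraph of $P$ induced on $B_i^*$ that contains the ends of the four paths arriving there. The five trees and ten paths form a finite subgraph of $P$ with a $K_5$ minor, which contradicts planarity. Hence $n\ge2r$, and the proof of Theorem 2 is complete. $\blacksquare$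

**Remark (dependence on the constants).** Any two vertices of $H_r$ are at distance at most $2r$, so $H_r$ is $(1,2r)$-quasi-isometric to a point. Since $H_r$ needs at least $2r$ operations, the bound in Theorem 1 must depend on the quasi-isometry constants, though it depends only on them.
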